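# Ties between products of coordinates: Chevalley polytopes that are not Minkowski sums

## 1. Full flags in $\mathbb C^3$, by hand

Let $u_1,u_2,u_3$ be the standard basis of $\mathbb C^3$, let $f_1$ send $u_1\mapsto u_2$ and $f_2$ send $u_2\mapsto u_3$ (all other basis vectors go to $0$), and put
$$y(a)=\exp(a_3f_1)\exp(a_2f_2)\exp(a_1f_1)\in SL_3 .$$
The rightmost factor acts first. Applying the factors one at a time,
$$y(a)u_1=u_1+(a_1+a_3)u_2+a_1a_2u_3,\qquad y(a)u_2=u_2+a_2u_3 .$$
Let $p_i$ be the coordinates of $y(a)u_1$ and $p_{ij}$ those of $y(a)(u_1\wedge u_2)$: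
$$p_1=1,\quad p_2=a_1+a_3,\quad p_3=a_1a_2;\qquad p_{12}=1,\quad p_{13}=a_2,\quad p_{23}=(a_1+a_3)a_2-a_1a_2=a_2a_3 .$$
From each polynomial keep one monomial. All monomials of each of these polynomials have the same degree, and among them we keep the one with the largest power of $a_1$, then of $a_2$, then of $a_3$. The exponents kept are
$$\{000,\ 100,\ 110\}\ \text{ for } p_1,p_2,p_3,\qquad \{000,\ 010,\ 011\}\ \text{ for } p_{12},p_{13},p_{23}.$$
Their convex hulls are two triangles $T_1,T_2\subset\mathbb R^3$.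

Now take the irreducible $SL_3$-module $V$ of highest weight $\omega_1+\omega_2$. It has dimension $8$, and it is the submodule of $\mathbb C^3\otimes\bigwedge^2\mathbb C^3$ generated by $u_1\otimes(u_1\wedge u_2)$. The nine products $p_ip_{jk}$ are linear forms on $V$. A product has as leading exponent the sum of the leading exponents of its factors, and the nine sums are
$$000,\ 010,\ 011,\ 100,\ 110,\ 111,\ 110,\ 120,\ 121 .$$
These are eight different vectors. An $8$-dimensional space of polynomials has exactly eight leading exponents (Lemma 2 below), so we have found them all, and the convex hull of the leading exponents of all linear forms on $V$ is exactly $T_1+T_2$.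

One vector, $110$, appears twice, from $p_2p_{13}=(a_1+a_3)a_2$ and from $p_3p_{12}=a_1a_2$. The leading terms cancel in the difference: $p_2p_{13}-p_3p_{12}=a_2a_3=p_1p_{23}$. The exponent $011$ that appears is already in the list, so this tie did no harm.

The two triangles also come from shorter words. With $\exp(a_2f_2)\exp(a_1f_1)$ alone the coordinates of the image of $u_1$ are $1,a_1,a_1a_2$, and with $\exp(a_3f_1)\exp(a_2f_2)$ alone those of $u_1\wedge u_2$ are $1,a_2,a_2a_3$. So the polytope for $\omega_1+\omega_2$ is the Minkowski sum of the polytopes for $\omega_1$ and $\omega_2$, each computed with a subword and placed in the coordinates of that subword. Does this happen for all $G$, all weights and all reduced words?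

## 2. Chevalley polytopes and the proposed Minkowski formula

Let $G$ be a connected, simply connected, semisimple complex algebraic group with Borel subgroup $B$, maximal torus $T\subset B$, Weyl group $W$, longest element $w_0$, simple reflections $s_i$, simple roots $\alpha_i$ with coroots $h_i$, fundamental weights $\omega_i$, and root vectors $f_i$ for $-\alpha_i$. For a dominant integral weight $\varpi$ let $V_\varpi$ be the irreducible module with highest weight vector $v_\varpi$, let $P\supseteq B$ be the stabilizer of the line $[v_\varpi]$, and embed $X=G/P\hookrightarrow\mathbb P(V_\varpi)$ by $gP\mapsto[g v_\varpi]$. Let $W_P$ be the Weyl group of $P$ and $\Phi_P$ the set of roots orthogonal to $\varpi$.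

Recall that each coset in $W/W_P$ has a unique representative of minimal length. The set $W^P$ of these representatives consists of the $w$ with $ws_i>w$ for all $s_i\in W_P$, or equivalently of the $w$ that send the positive roots of $\Phi_P$ to positive roots. Let $w^P$ be the minimal representative of $w_0W_P$; then $w_0=w^Pw_{0,P}$, with $w_{0,P}$ the longest element of $W_P$, and $\ell=\ell(w^P)=\ell(w_0)-\ell(w_{0,P})=\dim X$. Example: for $SL_3$ and $\varpi=\omega_1$ we have $W_P=\langle s_2\rangle$ and $w_0=s_2s_1s_2$, so $w^P=s_2s_1$.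

Let $\mathbb C[X]$ be the coordinate ring of the cone $\widehat X=\overline{G\cdot v_\varpi}\subseteq V_\varpi$. Its degree-$1$ part is the space of restrictions to $\widehat X$ of linear forms on $V_\varpi$. Since $G\cdot v_\varpi$ spans $V_\varpi$, this part is $V_\varpi^*$.

Fix a reduced expression $\mathbf s=s_{r_\ell}\cdots s_{r_1}$ of $w^P$ and put
$$y(a)=\exp(a_\ell f_{r_\ell})\cdots\exp(a_1f_{r_1}),\qquad p|_{X^\circ}(a_1,\dots,a_\ell)=p\big(y(a)v_\varpi\big)\quad(p\in\mathbb C[X]).$$
The variable $a_1$ belongs to the rightmost letter. The points $y(a)P$, $a\in(\mathbb C^*)^\ell$, form an open subset $X^\circ$ of $X$, which is dense, so $p|_{X^\circ}\ne0$ when $p$ is a nonzero homogeneous element. Order monomials by $a^\alpha\prec a^\beta$ if $|\alpha|<|\beta|$, or if $|\alpha|=|\beta|$ and the first nonzero entry of $\alpha-\beta$ is positive. For example $a_1\prec a_3$.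

**Definition.** $\nu_{X,\varpi,\mathbf s}(p)$, for short $\nu_{\mathbf s}(p)$ or $\nu(p)$, is the exponent of the $\prec$-minimal monomial of $p|_{X^\circ}$, and the *Chevalley polytope* is
$$\mathcal P_{X,\varpi,\mathbf s}=\operatorname{conv}\{\nu(p)\mid p\in\mathbb C[X]\setminus\{0\},\ \deg p=1\}\subset\mathbb R^\ell .$$

In Section 1, $T_1$ and $T_2$ are the Chevalley polytopes for $\omega_1$ with $s_2s_1$ and $\omega_2$ with $s_1s_2$, placed in coordinates $\{1,2\}$ and $\{2,3\}$. In general let $P_j$ be the maximal parabolic subgroup belonging to $\omega_j$, and let $\mathbf s_j$ be a reduced expression of $w^{P_j}$. Suppose $\mathbf s_j$ occurs as a subword of $\mathbf s$ at positions $I_j=\{k_1<k_2<\cdots\}$, so that its $t$-th letter from the right is the letter of $\mathbf s$ at position $k_t$. Then we place $\mathcal P_{G/P_j,\omega_j,\mathbf s_j}$ in $\mathbb R^\ell$ by sending the $t$-th coordinate to coordinate $k_t$ and filling in zeros outside $I_j$.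

The following statement is the problem treated here; it is taken from Peter Spacek and Charles Wang, "Chevalley Polytopes and Newton-Okounkov Bodies", arXiv:2411.10276 (2024).

**Statement M.** Let $\varpi=\sum_ic_i\omega_i$. For any reduced decomposition $\mathbf s$ of $w^P$ there exist reduced decompositions $\mathbf s_j$ of $w^{P_j}$ (for the $j$ with $c_j>0$), each occurring as a subword of $\mathbf s$, and a choice of an occurrence $I_j$ for each $j$, such that
$$\mathcal P_{X,\varpi,\mathbf s}=\sum\nolimits_jc_j\cdot\mathcal P_{G/P_j,\omega_j,\mathbf s_j}\qquad\text{(Minkowski sum in }\mathbb R^\ell).\tag{1}$$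

We say that the statement *fails* for $(G,\varpi,\mathbf s)$ if, for this reduced word $\mathbf s$ of $w^P$, no choice of the $\mathbf s_j,I_j$ gives (1). The answer is that Statement M is false.

**Theorem A.** Suppose the Dynkin diagram of $G$ contains nodes $J=\{1,2,3\}$ spanning a subdiagram of type $C_3$ ($\alpha_1,\alpha_2$ short, $\alpha_3$ long, $\alpha_2$ in the middle). Let $\varpi=c\,\omega_2$ with $c\ge2$. Then there is a reduced word $\mathbf s$ of $w^P$ for which the statement fails. For $G=Sp_6$ one can take $\mathbf s=s_2s_3s_2s_1s_2s_3s_2$.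

**Theorem B.** Suppose the Dynkin diagram of $G$ contains a chain $J=\{1,\dots,5\}$ of type $A_5$. Let $\varpi=\omega_2+\omega_4$. Then there is a reduced word $\mathbf s$ of $w^P$ for which the statement fails. For $G=SL_6$ one can take $\mathbf s=s_4s_2s_3s_4s_2s_5s_1s_4s_2s_3s_4s_2$.

**Corollary.** The statement fails for some $(\varpi,\mathbf s)$ whenever $G$ has a simple factor of type $A_n$ $(n\ge5)$, $B_n$ $(n\ge6)$, $C_n$ $(n\ge3)$, $D_n$ $(n\ge6)$, $E_6,E_7,E_8$ or $F_4$. (The remaining types are not decided here.)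

**Theorem C.** Let $G=Sp_6$, $X=G/P_2=IG(2,6)$, the space of isotropic planes in $\mathbb C^6$, and $\varpi=c\,\omega_2$ with $c\ge2$. Then $w^{P_2}$ has exactly five reduced words. The statement fails for $s_2s_3s_2s_1s_2s_3s_2$ and holds for the other four.

So the truth of the statement depends on $\mathbf s$. The Corollary follows from Theorems A and B by looking at diagrams: a chain of type $A_5$ occurs in $A_n$ $(n\ge5)$, in $B_n$ and $D_n$ $(n\ge6)$, and in $E_6,E_7,E_8$; and $C_3$ occurs in $C_n$ $(n\ge3)$ and in $F_4$ (the two short nodes and the adjacent long node).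

## 3. Leading exponents, weight by weight

We list words as $(r_1,r_2,\dots)$, rightmost letter first, and write $f^{(x)}=f_{r_\ell}^{(x_\ell)}\cdots f_{r_1}^{(x_1)}$ with divided powers $f^{(k)}=f^k/k!$. Write $x>_{lex}x'$ if the first nonzero entry of $x-x'$ is positive, and let $\mathrm{Lex}(q)$ be the lex-largest exponent of a nonzero polynomial $q$. Rescaling the $f_i$ only rescales the $a_k$ and does not change $\nu$. A *weight covector* of weight $\mu$ is a linear form that vanishes on all weight spaces except that of $\mu$. In what follows $V_\mu^*$ denotes the weight covectors of weight $\mu$ on a module $V$.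

**Lemma 1.** Let $p$ be a weight covector of weight $\mu$ on $V_\lambda$. Every monomial $a^x$ of $p(y(a)v_\lambda)$ satisfies $\sum_kx_k\alpha_{r_k}=\lambda-\mu$ and $f^{(x)}v_\lambda\neq0$. Hence all its monomials have the same degree, and $\nu(p)=\mathrm{Lex}(p(y(a)v_\lambda))$.

*Proof.* Expanding the exponentials, $p(y(a)v_\lambda)=\sum_xa^x\,p(f^{(x)}v_\lambda)$, and $f^{(x)}v_\lambda$ has weight $\lambda-\sum x_k\alpha_{r_k}$. The degree $|x|$ is the height of $\lambda-\mu$. In a fixed degree, $\prec$-minimal means lex-largest. $\square$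

**Lemma 2.** Let $E$ be a space of polynomials of finite dimension. The set of leading (that is, $\prec$-minimal) exponents of its nonzero elements has exactly $\dim E$ elements; if a basis of $E$ has distinct leading exponents, these are all of them. Consequently $\nu(V_\varpi^*\setminus0)$ is the disjoint union over the weights $\mu$ of the sets $\nu((V_\varpi)_\mu^*\setminus0)$, and each of these has $\dim(V_\varpi)_\mu$ elements.

*Proof.* If a basis has distinct leading exponents, a nonzero combination has as leading exponent the $\prec$-smallest one among the basis elements with nonzero coefficient. So the exponents of the basis are all that occur. Such a basis exists: if two basis elements share a leading exponent, subtract a multiple of one from the other. The leading exponent of the result is strictly $\prec$-larger, and only finitely many monomials occur in $E$, so this ends. For the last claim choose such a basis inside each space $(V_\varpi)^*_\mu$. By Lemma 1 covectors of different weights have no monomial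 in common, so the union of these bases is a basis of $V_\varpi^*$ with distinct leading exponents. $\square$

**Lemma 3.** We have $\nu(pq)=\nu(p)+\nu(q)$. If $p,q$ are linear forms on $V_\lambda,V_\mu$, there is a linear form on $V_{\lambda+\mu}$ whose value at $y(a)v_{\lambda+\mu}$ is $p(y(a)v_\lambda)\,q(y(a)v_\mu)$.

*Proof.* The order $\prec$ is compatible with multiplication of monomials. For the second claim, $V_{\lambda+\mu}$ is the submodule of $V_\lambda\otimes V_\mu$ generated by $v_\lambda\otimes v_\mu$; restrict $p\otimes q$ to it. $\square$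

*A family where Statement M holds.* Take $G=SL_n$ and $\varpi=c\,\omega_1$. The word is $(1,2,\dots,n-1)$, and the coordinates of $y(a)u_1$ are the single monomials $p_i=a_1\cdots a_{i-1}$. Two products $\prod p_i^{m_i}$ with $\sum m_i=c$ and different $(m_i)$ have different exponents, and there are $\dim\mathrm{Sym}^c\mathbb C^n=\dim V_{c\omega_1}$ of them. By Lemma 2 the exponents of these products are all the values, and (1) holds.

*The first approach, and where it stops.* For $\varpi=c\,\omega_j$ Lemma 3 gives one inclusion at once: $c\,\nu(p)=\nu(p^c)$, so $c\,\mathcal P_{G/P_j,\omega_j,\mathbf s}\subseteq\mathcal P_{G/P_j,c\omega_j,\mathbf s}$. For the reverse inclusion one would argue that every linear form on $V_{c\omega_j}$ is a combination of products of $c$ forms on $V_{\omega_j}$, and that its leading exponent is then a sum of leading exponents of the factors. The first half is correct (a linear form on a submodule of $V_{\omega_j}^{\otimes c}$ extends). The second half is correct for a combination of products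 with distinct leading exponents. It breaks exactly when two products are tied: their leading terms can cancel, and the next term need not be the leading term of any product. To disprove (1) we therefore look for a tie whose cancellation uncovers an exponent that violates some linear inequality satisfied by the right-hand side.

## 4. Reduced words as lowering paths

We need a practical way to recognize reduced words of $w^P$.

**Lemma 4.** Let $P$ be the stabilizer of $[v_\varpi]$.

(a) If $\langle s_{r_{k-1}}\cdots s_{r_1}\varpi,h_{r_k}\rangle>0$ for $k=1,\dots,m$, then $(r_1,\dots,r_m)$ is a reduced word of an element of $W^P$.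

(b) Conversely, in a reduced word of an element of $W^P$ all these pairings are positive.

(c) Every $v\in W^P$ is a right factor of $w^P$: $w^P=zv$ with $\ell(w^P)=\ell(z)+\ell(v)$.

*Proof.* (a) Induct; let $u=s_{r_{k-1}}\cdots s_{r_1}\in W^P$ be reduced as written and $\alpha=\alpha_{r_k}$. Then $\langle\varpi,(u^{-1}\alpha)^\vee\rangle>0$ with $\varpi$ dominant, so $u^{-1}\alpha$ is a positive root outside $\Phi_P$. Positivity gives $s_{r_k}u>u$. If $\beta\in\Phi_P$ is positive, then $u\beta>0$ and $u\beta\ne\alpha$, so $s_{r_k}u\beta>0$. Hence $s_{r_k}u\in W^P$.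

(b) Let $w=su\in W^P$ with $s=s_\alpha$ simple and $\ell(w)=\ell(u)+1$. Then $u\in W^P$: otherwise $us_i<u$ for some $s_i\in W_P$, and $\ell(ws_i)\le1+\ell(us_i)=\ell(u)<\ell(w)$. Since $su>u$, the root $u^{-1}\alpha$ is positive, so $\langle u\varpi,\alpha^\vee\rangle=\langle\varpi,(u^{-1}\alpha)^\vee\rangle\ge0$. If it were $0$, then $u^{-1}\alpha\in\Phi_P$, so $su=us_{u^{-1}\alpha}\in uW_P$, and two different minimal representatives would lie in one coset. Now induct on $u$.

(c) We have $\ell(vw_{0,P})=\ell(v)+\ell(w_{0,P})$, and $w_0=z\cdot(vw_{0,P})$ with lengths adding, for $z=w_0(vw_{0,P})^{-1}$. Cancel $w_{0,P}$ against $w_0=w^Pw_{0,P}$. $\square$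

So a reduced word of an element of $W^P$ is a path of weights starting at $\varpi$ in which each letter *strictly lowers* the current weight. The words of $w^P$ itself are the paths that end at $w_0\varpi$.

## 5. A tie on $IG(2,6)$

Let $\mathfrak{sp}_6$ act on $\mathbb C^6$ with basis $v_1,\dots,v_6$ by (unlisted images are $0$)
$$f_1:v_1\mapsto v_2,\ v_5\mapsto v_6;\qquad f_2:v_2\mapsto v_3,\ v_4\mapsto v_5;\qquad f_3:v_3\mapsto v_4 .$$
These preserve the alternating form with $\omega(v_1,v_6)=1$, $\omega(v_2,v_5)=-1$, $\omega(v_3,v_4)=1$. For instance $\omega(f_1v_1,v_5)+\omega(v_1,f_1v_5)=-1+1=0$ and $\omega(f_2v_2,v_4)+\omega(v_2,f_2v_4)=1-1=0$. The weights of $v_1,\dots,v_6$ are $\varepsilon_1,\varepsilon_2,\varepsilon_3,-\varepsilon_3,-\varepsilon_2,-\varepsilon_1$, with $\alpha_1=\varepsilon_1-\varepsilon_2$, $\alpha_2=\varepsilon_2-\varepsilon_3$, $\alpha_3=2\varepsilon_3$. The module $U$ of highest weight $\omega_2=\varepsilon_1+\varepsilon_2$ is generated by $v_1\wedge v_2$ in $\bigwedge^2\mathbb C^6$. The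 invariant form vanishes on $v_1\wedge v_2$, so on $U$ the Plücker coordinates satisfy
$$p_{16}-p_{25}+p_{34}=0 .\tag{2}$$

**Step A1: the word.** Take $\mathbf s_1=(r_1,\dots,r_7)=(2,3,2,1,2,3,2)$. Starting from $\varepsilon_1+\varepsilon_2$ the weights are
$$\varepsilon_1+\varepsilon_3,\ \ \varepsilon_1-\varepsilon_3,\ \ \varepsilon_1-\varepsilon_2,\ \ \varepsilon_2-\varepsilon_1,\ \ \varepsilon_3-\varepsilon_1,\ \ -\varepsilon_1-\varepsilon_3,\ \ -\varepsilon_1-\varepsilon_2,$$
with pairings $1,1,1,2,1,1,1$. By Lemma 4 this is a reduced word of an element of $W^{P_2}$. For $G=Sp_6$ it is a word of $w^{P_2}$, since it ends at $-\omega_2=w_0\omega_2$.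

**Step A2: all coordinates.** We compute every $p_{ij}$ on $y_1(v_1\wedge v_2)$, where $y_1=\exp(a_7f_2)\exp(a_6f_3)\exp(a_5f_2)\exp(a_4f_1)\exp(a_3f_2)\exp(a_2f_3)\exp(a_1f_2)$. On $v_1$ the first three factors do nothing, then $a_4$ produces $v_2$, $a_5$ produces $v_3$, $a_6$ produces $v_4$, and $a_7$ moves $v_2$ to $v_3$ and $v_4$ to $v_5$:
$$y_1v_1=v_1+a_4v_2+a_4(a_5+a_7)v_3+a_4a_5a_6v_4+a_4a_5a_6a_7v_5 .$$
On $v_2$: after $a_1,a_2,a_3$ we have $v_2+(a_1+a_3)v_3+a_1a_2v_4+a_1a_2a_3v_5$; then $a_4$ adds $a_1a_2a_3a_4v_6$; then $a_5,a_6,a_7$ give $y_1v_2=v_2+b_3v_3+b_4v_4+b_5v_5+b_6v_6$ with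
$$b_3=a_1+a_3+a_5+a_7,\qquad b_4=a_1a_2+(a_1+a_3+a_5)a_6,$$
$$b_5=a_1a_2(a_3+a_5+a_7)+a_6a_7(a_1+a_3+a_5),\qquad b_6=a_1a_2a_3a_4 .$$
The $2\times2$ minors are $p_{12}=1$, $p_{1j}=b_j$ for $j\ge3$, and
$$\begin{aligned}
p_{23}&=a_4(a_1+a_3),\qquad p_{24}=a_4[a_1a_2+(a_1+a_3)a_6],\\
p_{25}&=a_4[a_1a_2(a_3+a_5+a_7)+a_6a_7(a_1+a_3)],\\
p_{34}&=p_{25}-p_{16}=a_4[a_1a_2(a_5+a_7)+a_6a_7(a_1+a_3)],\\
p_{26}&=a_4b_6,\qquad p_{35}=a_4(a_5+a_7)b_5-a_4a_5a_6a_7b_3,\qquad p_{36}=a_4(a_5+a_7)b_6,\\
p_{45}&=a_4a_5a_6(b_5-a_7b_4)=a_4a_5a_6\,a_1a_2(a_3+a_5),\\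
p_{46}&=a_4a_5a_6b_6,\qquad p_{56}=a_4a_5a_6a_7b_6 .
\end{aligned}$$

**Step A3: all values for $\omega_2$.** Each $p_{ij}$ is a weight covector, so its leading exponent is its lex-largest one. In lex-increasing order, writing $1001$ for $(1,0,0,1,0,0,0)$ and so on:

|form|$p_{12}$|$p_{13}$|$p_{23}$|$p_{14}$|$p_{24}$|$p_{34}$|$p_{15}$|
|-|-|-|-|-|-|-|-|
|Lex|0|1|1001|11|1101|11011|111|

|form|$p_{16},\,p_{25}$|$p_{35}$|$p_{45}$|$p_{26}$|$p_{36}$|$p_{46}$|$p_{56}$|
|-|-|-|-|-|-|-|-|
|Lex|1111|11111|111111|1112|11121|111211|1112111|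

(For $p_{35}$: the monomial $a_1a_2a_3a_4a_5$ comes from $a_4a_5b_5$, and the subtracted term contains no $a_2$.) The fourteen forms other than $p_{25}$ have distinct values, so they are linearly independent on $U$. By (2), $U$ has dimension at most $14$, so they are a basis of $U^*$. By Lemma 2, for $G=Sp_6$ these fourteen vectors are all of $\nu(V_{\omega_2}^*\setminus0)$. Read the second and fifth entries in the table:
$$\text{all fourteen points satisfy}\quad x_5\le x_2 .\tag{3}$$

**Step A4: the tie.** Look at the two products $p_{13}p_{36}$ and $p_{23}p_{35}$. Both have weight $2\varepsilon_3$, and both have leading exponent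
$$1+11121=1001+11111=(2,1,1,2,1,0,0).$$
Put $F=p_{13}p_{36}-p_{23}p_{35}$. To find its leading term, note that every $p_{ij}$ has degree at most $1$ in $a_1$. The coefficients of $a_1$ are $1$ in $p_{13}$; $a_2a_3a_4^2(a_5+a_7)$ in $p_{36}$; $a_4$ in $p_{23}$; and in $p_{35}$
$$a_4\{(a_5+a_7)[a_2(a_3+a_5+a_7)+a_6a_7]-a_5a_6a_7\}=a_4\{(a_5+a_7)a_2(a_3+a_5+a_7)+a_6a_7^2\}.$$
Hence the coefficient of $a_1^2$ in $F$ is
$$[a_1^2]F=a_2a_3a_4^2(a_5+a_7)-a_4^2\{(a_5+a_7)a_2(a_3+a_5+a_7)+a_6a_7^2\}=-a_4^2\{(a_5+a_7)^2a_2+a_6a_7^2\}.$$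
Everything containing $a_3$ has cancelled, and
$$\mathrm{Lex}(F)=\eta:=(2,1,0,2,2,0,0).\tag{4}$$

**Step A5: Theorem A for $Sp_6$.** Since $\varpi=c\,\omega_2$, only $j=2$ matters, $P=P_2$, and $\mathbf s_2$ has the length of $\mathbf s$. So the only choice is $\mathbf s_2=\mathbf s$ and $I_2=\{1,\dots,7\}$, and (1) asks whether $\mathcal P_{X,c\omega_2,\mathbf s}=c\,\mathcal P_{X,\omega_2,\mathbf s}$. By Lemma 3, $Fp_{12}^{c-2}$ is a linear form on $V_{c\omega_2}$, with value $\eta$ because $p_{12}=1$ on $X^\circ$. So $\eta$ is in the left side. By (3) every point of the right side satisfies $x_5\le x_2$, while $\eta_5=2>1=\eta_2$. The statement fails for $(Sp_6,c\,\omega_2,s_2s_3s_2s_1s_2s_3s_2)$.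

## 6. From $Sp_6$ to every diagram containing $C_3$

For larger $G$ the word $\mathbf s_1$ is only the right part of a reduced word of $w^P$, and the remaining letters contribute further variables. The task of this section is to see that they do not disturb the leading terms already found.

Let $J$ be a set of nodes, $Q_J=\sum_{j\in J}\mathbb Z\alpha_j$, and let $L'$ be the derived group of the Levi subgroup belonging to $J$ (simply connected, since $G$ is). Let $N_J^-$ be the unipotent group generated by the $\exp(tf_j)$, $j\in J$. For every dominant $\lambda$ the weight spaces of $V_\lambda$ with weight in $\lambda-Q_J$ span the irreducible $L'$-module generated by $v_\lambda$. Indeed, by PBW $V_\lambda$ is spanned by products of negative root vectors applied to $v_\lambda$; if the roots used add up to an element of $Q_J$, each of them lies in $Q_J$. So this span is a finite-dimensional module generated over $L'$ by a highest weight vector, hence irreducible.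

Let $\mathbf s=z\cdot\mathbf s_1$ be a reduced word of $w^P$ whose first $\ell_1$ letters (from the right) form $\mathbf s_1$, with all letters of $\mathbf s_1$ in $J$. Put
$$y_1=\exp(a_{\ell_1}f_{r_{\ell_1}})\cdots\exp(a_1f_{r_1}),\qquad n=\prod_{k>\ell_1,\ r_k\in J}\exp(a_kf_{r_k})\in N_J^-,$$
with the factors of $n$ in the same order as in $y(a)$. A covector $p$ on $V_\lambda$ of weight in $\lambda-Q_J$ gives the function $g\mapsto p(gv_\lambda)$ on $N_J^-$; products of forms give products of functions. For a function $q$ on $N_J^-$ put $(q\circ n)(g)=q(ng)$ and $\mathrm{Lex}(q)=\mathrm{Lex}(q(y_1))\in\mathbb Z^{\ell_1}$.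

**Lemma 5.** Let $\varpi=\lambda_1+\dots+\lambda_d$, and let $p$ be a linear combination of products $p^{(1)}\cdots p^{(d)}$, where $p^{(i)}$ is a weight covector on $V_{\lambda_i}$ of weight in $\lambda_i-Q_J$ and all products have the same total weight. Suppose $p\circ n=p+\sum_ic_iq_i$ with $c_i$ polynomials in the $a_k$, $k>\ell_1$, and functions $q_i$ such that all monomials of $q_i(y_1)$ are lex-smaller than $\mathrm{Lex}(p)$. Then $\nu_{\mathbf s}(p)=(\mathrm{Lex}(p),0)$.

*Proof.* By Lemma 1 applied to each $p^{(i)}$, a monomial $a^x$ of $p^{(i)}(y(a)v_{\lambda_i})$ satisfies $\sum x_k\alpha_{r_k}\in Q_J$ with $x\ge0$, so no variable with letter outside $J$ occurs. We may set these variables to $0$, which turns $y(a)$ into $ny_1$. Hence $p|_{X^\circ}=(p\circ n)(y_1)=p(y_1)+\sum c_i\,q_i(y_1)$. Compare exponents lexicographically: the first $\ell_1$ entries decide first. The first part of an exponent coming from $c_iq_i(y_1)$ is smaller than $\mathrm{Lex}(p)$, and $p(y_1)$ contributes the exponent $(\mathrm{Lex}(p),0)$,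 its lex-largest. So this is the lex-largest exponent of $p|_{X^\circ}$, and since all products have the same weight, $p|_{X^\circ}$ is homogeneous and $\nu_{\mathbf s}(p)$ is that exponent. $\square$

Now let $J=\{1,2,3\}$ be of type $C_3$ in the diagram of $G$, and $P=P_2$. By Step A1 (the pairings involve only $J$) and Lemma 4, $\mathbf s_1=(2,3,2,1,2,3,2)$ is the right part of a reduced word $\mathbf s=z\mathbf s_1$ of $w^P$. Here $L'=Sp_6$; the weights of $V_{\omega_2}$ in $\omega_2-Q_J$ span the module $U$ of Section 5; and the $f_j$ are the matrices of Section 5 up to rescaling, which does not matter.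

**Step A6: the values of $\omega_2$ survive.** An element $n\in N_J^-$ acts on $\mathbb C^6$ by a lower unitriangular matrix, so $p_I\circ n\in p_I+\mathrm{span}\{p_{I'}:I'<I\}$ in the componentwise order on pairs. The covering relations of this order are
$$12<13;\quad 13<23,14;\quad 23<24;\quad 14<24,15;\quad 24<34,25;\quad 15<25,16;\quad 34<35;$$
$$25<35,26;\quad 16<26;\quad 35<45,36;\quad 26<36;\quad 45<46;\quad 36<46;\quad 46<56,$$
and each one goes strictly to the right in the table of Step A3. (The tied pair $16,25$ is incomparable.) So $I'<I$ implies $\mathrm{Lex}(p_{I'})<_{lex}\mathrm{Lex}(p_I)$, and Lemma 5, with $d=1$ and $\varpi$ replaced by $\omega_2$ (same $P$, same $\mathbf s$), gives $\nu_{\mathbf s}(p_I)=(\mathrm{Lex}(p_I),0)$ for the fourteen basis forms. By Lemma 2 the points of $\nu_{\mathbf s}(V_{\omega_2}^*\setminus0)$ of weight in $\omega_2-Q_J$ are exactly these fourteen. In particular every point supported in positions $\le7$ is among them, since letters $1,2,3$ keep the weight in $\omega_2-Q_J$.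 All of them satisfy $x_5\le x_2$.

**Step A7: the value of $F$ survives.** We must control $F\circ n$. Let $(q\circ f_i)(g)=\frac{d}{dt}q(\exp(tf_i)g)|_{t=0}$. This is a derivation on functions, and $q\circ\exp(tf_i)=\sum_k\frac{t^k}{k!}q\circ f_i^k$ is a finite sum for products of linear forms. On indices $\circ f_1$ acts by $2\to1$, $6\to5$; $\circ f_2$ by $3\to2$, $5\to4$; and $\circ f_3$ by $4\to3$. For example $p_{35}\circ f_2=p_{25}+p_{34}$ and $p_{23}\circ f_2=p_{22}=0$. In particular $p_{12}\circ f_i=0$ for all $i$, so $\mathcal V:=p_{12}U^*$ is stable under all $\circ f_i$.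

For $F=p_{13}p_{36}-p_{23}p_{35}$ we get $F\circ f_1=p_{13}p_{35}-p_{13}p_{35}=0$, $F\circ f_3=0$, and
$$F\circ f_2=F_2:=p_{12}p_{36}+p_{13}p_{26}-p_{23}(p_{25}+p_{34}).$$
Next, $F_2\circ f_1=p_{12}p_{35}+p_{13}(p_{16}+p_{25})-p_{13}(p_{25}+p_{34})-p_{23}p_{15}$. Insert the Plücker relation $p_{12}p_{35}-p_{13}p_{25}+p_{15}p_{23}=0$ and $p_{34}=p_{25}-p_{16}$:
$$F_2\circ f_1=2Q,\qquad Q:=p_{13}p_{16}-p_{15}p_{23}.$$
Further
$$F_2\circ f_2=2p_{12}p_{26}-2p_{23}p_{24},\quad F_2\circ f_3=0,\quad Q\circ f_1=p_{13}p_{15}-p_{15}p_{13}=0,\quad Q\circ f_2=p_{12}p_{16}-p_{14}p_{23},\quad Q\circ f_3=0 .$$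
Let $\mathcal W$ be the span of $\mathcal V$, $F_2$, $Q$ and the seven products
$$p_{23}p_{24},\quad p_{13}p_{24},\quad p_{14}p_{23},\quad p_{13}p_{14},\quad p_{23}^2,\quad p_{13}p_{23},\quad p_{13}^2 .$$
The factors transform by $p_{23}\circ f_1=p_{13}$, $p_{24}\circ f_1=p_{14}$, $p_{13}\circ f_2=p_{12}$, $p_{24}\circ f_3=p_{23}$, $p_{14}\circ f_3=p_{13}$; all other images of $p_{13},p_{14},p_{23},p_{24}$ are $0$. Hence the images of the seven products are:

|product|$\circ f_1$|$\circ f_2$|$\circ f_3$|
|-|-|-|-|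
|$p_{23}p_{24}$|$p_{13}p_{24}+p_{14}p_{23}$|$0$|$p_{23}^2$|
|$p_{13}p_{24}$|$p_{13}p_{14}$|$p_{12}p_{24}$|$p_{13}p_{23}$|
|$p_{14}p_{23}$|$p_{13}p_{14}$|$0$|$p_{13}p_{23}$|
|$p_{13}p_{14}$|$0$|$p_{12}p_{14}$|$p_{13}^2$|
|$p_{23}^2$|$2p_{13}p_{23}$|$0$|$0$|
|$p_{13}p_{23}$|$p_{13}^2$|$p_{12}p_{23}$|$0$|
|$p_{13}^2$|$0$|$2p_{12}p_{13}$|$0$|

So $\mathcal W$ is stable under all $\circ f_i$ and contains all $F\circ f_i$. Applying the exponential factors of $n$ one after the other, $F\circ n$ is $F$ plus a combination of elements of $\mathcal W$ with coefficients polynomial in the $a_k$, $k>7$.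

It remains to see that all monomials of the spanning elements of $\mathcal W$ are lex-smaller than $\eta=(2,1,0,2,2,0,0)$. Elements of $\mathcal V$ have degree at most $1$ in $a_1$. For $F_2$ and $Q$ the degree in $a_1$ is at most $2$, and
$$[a_1^2]F_2=a_2a_3a_4^2-a_4^2\{a_2a_3+2a_2(a_5+a_7)+2a_6a_7\}=-2a_4^2\{a_2(a_5+a_7)+a_6a_7\},$$
$$[a_1^2]Q=a_2a_3a_4-a_4\{a_2(a_3+a_5+a_7)+a_6a_7\}=-a_4\{a_2(a_5+a_7)+a_6a_7\},$$
so $\mathrm{Lex}(F_2)=(2,1,0,2,1,0,0)$ and $\mathrm{Lex}(Q)=(2,1,0,1,1,0,0)$. The seven products have $\mathrm{Lex}$ equal to $2102,\,2101,\,2101,\,21,\,2002,\,2001,\,2$. All are lex-smaller than $\eta$.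

Since $p_{12}\circ n=p_{12}$ and $p_{12}=1$ on $X^\circ$, Lemma 5 gives $\nu_{\mathbf s}(Fp_{12}^{c-2})=(\eta,0)$. So $(\eta,0)\in\mathcal P_{X,c\omega_2,\mathbf s}$.

**Step A8: conclusion.** As in Step A5 the only choice is $\mathbf s_2=\mathbf s$, $I_2=\{1,\dots,\ell\}$. Suppose $(\eta,0)=c\sum_it_ix^i$ with $t_i>0$, $\sum t_i=1$ and $x^i\in\nu_{\mathbf s}(V_{\omega_2}^*\setminus0)$. All entries are $\ge0$, so each $x^i$ is supported in positions $\le7$. By Step A6, $x^i_5\le x^i_2$, hence $\eta_5\le\eta_2$, that is, $2\le1$. So $(\eta,0)\notin c\,\mathcal P_{X,\omega_2,\mathbf s}$, and Theorem A is proved. $\blacksquare$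

## 7. Particles, holes and the weight $\omega_2+\omega_4$

In Theorem B all coefficients are $1$ and the fundamental weights involved are minuscule for $A_5$. The tie will be as explicit as before. The new difficulty is that $\mathbf s_2,\mathbf s_4$ and their positions $I_2,I_4$ are not determined, and for general $G$ one cannot list the choices. The way around this is that a few simple points of the left side of (1) already force enough of $I_2$ and $I_4$.

Here $L'=SL_6$ with $f_iu_i=u_{i+1}$ on the basis $u_1,\dots,u_6$ of $\mathbb C^6$, and the modules for $\omega_2,\omega_4$ are $\bigwedge^2\mathbb C^6$ and $\bigwedge^4\mathbb C^6$. Their weight spaces are one-dimensional, the weights correspond to subsets $A\subset\{1,\dots,6\}$ of size $2$ or $4$, and $f_i^2=0$ on them. On a basis vector $f_i$ moves a particle from $i$ to $i+1$, which is possible if and only if $i\in A$ and $i+1\notin A$; this is also exactly when $h_i$ pairs positively with the weight. For $4$-subsets we follow the two holes instead: $f_i$ moves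 a hole from $i+1$ to $i$. For example $f_4$ sends the holes $\{5,6\}$ to $\{4,6\}$, while $f_5$ is not allowed there. We write $e_k$ for the unit vectors of $\mathbb Z^\ell$.

**Step B1: the word.** Let $\mathbf s_1=(r_1,\dots,r_{12})=(2,4,3,2,4,1,5,2,4,3,2,4)$. On $\varpi|_{L'}=(2,2,1,1,0,0)$ the letters successively give
$$212100,\ 212010,\ 210210,\ 201210,\ 201120,\ 021120,\ 021102,\ 012102,\ 012012,\ 010212,\ 001212,\ 001122,$$
and each step interchanges neighbors $x>y$ into $y,x$, so it is strictly lowering. By Lemma 4 there is a reduced word $\mathbf s=z\mathbf s_1$ of $w^P$. For $G=SL_6$, $z=e$, since $001122$ is the weight $w_0\varpi$.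

**Step B2: the coordinates.** With $E=a_1+a_4+a_8$ and $E'=a_1+a_4$, applying the twelve factors in turn gives
$$y_1u_1=u_1+a_6u_2+a_6(a_8+a_{11})u_3+a_6a_8a_{10}u_4+a_6a_8a_{10}a_{12}u_5,$$
$$y_1u_2=u_2+(E+a_{11})u_3+(a_1a_3+a_{10}E)u_4+[a_1a_3(a_5+a_9+a_{12})+a_{10}a_{12}E]u_5+a_1a_3a_5a_7u_6 .$$
So $p_{12}=1$, $p_{13}=E+a_{11}$, the forms $p_{14},p_{15},p_{16}$ are the last three coefficients of $y_1u_2$, and
$$\begin{aligned}
p_{23}&=a_6E',\qquad p_{24}=a_6[a_1a_3+a_{10}E'],\\
p_{25}&=a_6[a_1a_3(a_5+a_9+a_{12})+a_{10}a_{12}E'],\qquad p_{26}=a_6a_1a_3a_5a_7,\\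
p_{34}&=a_6[(a_8+a_{11})a_1a_3+a_{10}a_{11}E'],\\
p_{35}&=a_6[(a_8+a_{11})a_1a_3(a_5+a_9+a_{12})+a_{10}a_{11}a_{12}E'],\\
p_{36}&=a_6a_7(a_8+a_{11})a_1a_3a_5 .
\end{aligned}$$
(For $p_{34}$: $(a_8+a_{11})(a_1a_3+a_{10}E)-a_8a_{10}(E+a_{11})=(a_8+a_{11})a_1a_3+a_{10}a_{11}(E-a_8)$; the same works for $p_{35}$.) On $\bigwedge^4$ one counts allowed moves. A single use of letter $4$ gives $p_{1235}$, and letter $4$ followed by letter $5$ gives $p_{1236}$:
$$p_{1234}=1,\qquad p_{1235}=a_2+a_5+a_9+a_{12},\qquad p_{1236}=a_7(a_2+a_5).$$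
For $p_{1245}$ the letters must be $4,3$ in this order, and for $p_{1345}$ they must be $4,3,2$ in this order. The lex-largest choices are $\mathrm{Lex}(p_{1245})=e_2+e_3$ and $\mathrm{Lex}(p_{1345})=e_2+e_3+e_4$.

**Step B3: four simple points of $\mathcal P_{X,\varpi,\mathbf s}$.** For $n\in N_J^-$ we have $p_A\circ n\in p_A+\mathrm{span}\{p_{A'}:A'<A\}$ componentwise. Lemma 5 gives
$$\nu_{\mathbf s}(p_{13}p_{1234})=e_1,\quad\nu_{\mathbf s}(p_{12}p_{1235})=e_2,\quad\nu_{\mathbf s}(p_{15}p_{1234})=e_1+e_3+e_5,\quad\nu_{\mathbf s}(p_{12}p_{1345})=e_2+e_3+e_4 .\tag{5}$$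
Indeed $p_{12}$ and $p_{1234}$ are fixed by $n$, and the lower terms involve $p_{12},p_{13},p_{14}$ with Lex values $0,e_1,e_1+e_3$, respectively $p_{1234},p_{1235},p_{1245}$ with Lex values $0,e_2,e_2+e_3$. In each case only those below the form in question occur, and these values are lex-smaller.

**Step B4: the tie.** The products $p_{36}p_{1235}$ and $p_{35}p_{1236}$ have the same weight and the same leading monomial $a_1a_2a_3a_5a_6a_7a_8$. To treat their difference together with its translates under $n$, put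
$$F_{a;x,y}=p_{ax}p_{123y}-p_{ay}p_{123x}\qquad(p_{bb}=0,\ p_{ba}=-p_{ab},\ p_{123y}=0\text{ for }y\le3),\qquad F:=F_{3;6,5}.$$
We claim
$$\nu_{\mathbf s}(F)=\theta:=e_1+e_2+e_3+e_6+e_7+e_8+e_9 .\tag{6}$$

Let $n$ have matrix $(n_{ij})$, lower unitriangular. Then $p_{ax}\circ n=\sum n_{aa'}n_{xx'}p_{a'x'}$. Also $p_{123y}\circ n=\sum_{y'}n_{yy'}p_{123y'}$: only $A'\le\{1,2,3,y\}$ occur, so $A'=\{1,2,3,y'\}$, and the minor of $n$ with rows $1,2,3,y$ and columns $1,2,3,y'$ is $n_{yy'}$, because rows $1,2,3$ vanish in column $y'\ge4$. Hence $F_{a;x,y}\circ n=\sum n_{aa'}n_{xx'}n_{yy'}F_{a';x',y'}$, and $F\circ n$ is $F$ plus a combination of $F_{a;x,y}$ with $a\le3$, $x\le6$, $y\le5$, $(a,x,y)\ne(3,6,5)$. Note $F_{a;x,y}=-F_{a;y,x}$ and $F_{a;x,x}=0$.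

For $x,y\ge4$, write $S=a_5+a_9+a_{12}$, so that $p_{1235}=a_2+S$. Direct substitution gives
$$\begin{aligned}
F_{1;5,4}&=-a_1a_2a_3-a_{10}(a_2+a_5+a_9)E,\\
F_{1;6,4}&=-a_7[a_1a_2a_3+(a_2+a_5)a_{10}E],\\
F_{1;6,5}&=-a_7[a_1a_2a_3(a_9+a_{12})+(a_2+a_5)a_{10}a_{12}E],\\
F_{3;5,4}&=-a_6[(a_8+a_{11})a_1a_2a_3+(a_2+a_5+a_9)a_{10}a_{11}E'],\\
F_{3;6,4}&=-a_6a_7[(a_8+a_{11})a_1a_2a_3+(a_2+a_5)a_{10}a_{11}E'],\\
F_{3;6,5}&=-a_6a_7[(a_8+a_{11})(a_9+a_{12})a_1a_2a_3+(a_2+a_5)a_{10}a_{11}a_{12}E'],
\end{aligned}$$
and $F_{2;x,y}$ is $a_6$ times $F_{1;x,y}$ with $E$ replaced by $E'$. The decisive computation, in $F_{1;6,5}$ and $F_{3;6,5}$, is $a_5(a_2+S)-(a_2+a_5)S=a_2(a_5-S)=-a_2(a_9+a_{12})$: the terms with $a_2a_5$ cancel.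

In each of these polynomials the lex-largest monomial contains $a_1a_2a_3$, since the other terms have no $a_3$. The leading monomials are square-free with supports
$$\{1,2,3\},\ \{1,2,3,7\},\ \{1,2,3,7,9\};\quad\{1,2,3,6\},\ \{1,2,3,6,7\},\ \{1,2,3,6,7,9\};\quad\{1,2,3,6,8\},\ \{1,2,3,6,7,8\}$$
for $a=1$; $a=2$; and the first two with $a=3$. For $F$ itself the support is $\{1,2,3,6,7,8,9\}$. The last one is lex-largest: the others lack $6$, or contain $6$ and lack $7$, or contain $6,7$ and lack $8$, or contain $6,7,8$ and lack $9$.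

If one of $x,y$ is $\le3$, then $F_{a;x,y}$ is $0$ or $\pm p_{bc}\,p_{123w}$ with $b,c\le3$. Here $p_{bc}$ is, up to sign, one of $1$, $E+a_{11}$, $a_6E'$, and $p_{123w}$ is one of $1$, $a_2+S$, $a_7(a_2+a_5)$. So the product does not involve $a_3$ and has degree at most $1$ in each of $a_1,a_2$, and it is lex-smaller than $\theta$. Lemma 5 now gives (6), and $\theta\in\mathcal P_{X,\varpi,\mathbf s}$.

**Step B5: what a decomposition would mean.** Let $\mathbf s_2,\mathbf s_4,I_2,I_4$ be any admissible choice, let $S_2,S_4\subset\mathbb Z^\ell_{\ge0}$ be the re-embedded sets $\nu(V_{\omega_2}^*\setminus0)$, $\nu(V_{\omega_4}^*\setminus0)$, and suppose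
$$\mathcal P_{X,\varpi,\mathbf s}=\operatorname{conv}S_2+\operatorname{conv}S_4 .\tag{7}$$
We use four facts. Points of $S_j$ are supported in $I_j$. By Lemma 1 and $f_i^2=0$, a point of $S_j$ supported in positions $\le12$ has entries $0$ or $1$, and it describes a sequence of allowed moves starting from the particles $\{1,2\}$ for $j=2$, respectively the holes $\{5,6\}$ for $j=4$. By Lemma 2, $S_j$ contains exactly one point for each weight of $\bigwedge^j\mathbb C^6$. Finally, if a nonnegative vector is a sum of a convex combination of points of $S_2$ and one of points of $S_4$, then all points used (those with positive coefficient) are supported in the support of that vector.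

**Step B6: $e_1\in S_2$ and $e_2\in S_4$.** By (5) and (7), $e_2=x'+x''$ with $x'\in\operatorname{conv}S_2$, $x''\in\operatorname{conv}S_4$. A point of $S_2$ supported in $\{2\}$ (letter $4$) is $0$, because $f_4v_{\omega_2}=0$. So $x''=e_2$, the points of $S_4$ used lie in $\{0,e_2\}$, and therefore $e_2\in S_4$. It is the unique point of $S_4$ of weight $\omega_4-\alpha_4$. In the same way, using $f_2v_{\omega_4}=0$, $e_1\in S_2$, and it is the unique point of $S_2$ of weight $\omega_2-\alpha_2$.

**Step B7: $1,3,5\in I_2$ and $2,3,4\in I_4$.** Write $e_1+e_3+e_5=x'+x''$ as in (7). Consider points of $S_4$ supported in $\{1,3,5\}$, with letters $2,3,4$ in this order. Neither $f_2$ nor $f_3$ can move anything on $v_{\omega_4}$, so the candidates are $0$ and $e_5$. But $e_5$ has weight $\omega_4-\alpha_4$ and $e_5\ne e_2$, so by Step B6 it is not in $S_4$. Hence $x''=0$, and $e_1+e_3+e_5$, a vertex of the unit cube, is a convex combination of $0/1$ points of $S_2$. So it lies in $S_2$, and $1,3,5\in I_2$.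

For $e_2+e_3+e_4$, with letters $4,3,2$ in this order, points of $S_2$ supported there are $0$ or $e_4$, since $f_4$ and $f_3$ kill $v_{\omega_2}$. The point $e_4\ne e_1$ has weight $\omega_2-\alpha_2$ and is excluded. So $e_2+e_3+e_4\in S_4$ and $2,3,4\in I_4$.

**Step B8: $2,9\notin I_2$ and $1,8\notin I_4$.** By Lemma 4(b) the letters of $\mathbf s_2$ strictly lower the weights they meet, and those at positions $\le12$ are its first letters, so we can follow them on subsets. Start from $\{1,2\}$. Position $1$ (letter $2$, in $I_2$) gives $\{1,3\}$. Position $2$ (letter $4$) is not lowering, so $2\notin I_2$. Position $3$ (letter $3$, in $I_2$) gives $\{1,4\}$. Position $4$ (letter $2$) is not lowering. Position $5$ (letter $4$, in $I_2$) gives $\{1,5\}$. After positions $6,7,8$ (letters $1,5,2$, used or not) there is one element in $\{1,2,3\}$ and one in $\{5,6\}$. So letter $4$ at position $9$, which needs a particle at $4$, is not lowering: $9\notin I_2$.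

For $\omega_4$ start with holes $\{5,6\}$. Position $1$ (letter $2$) is not lowering, so $1\notin I_4$. Positions $2,3,4$ (letters $4,3,2$, all in $I_4$) give holes $\{4,6\},\{3,6\},\{2,6\}$. Position $5$ (letter $4$, needs a hole at $5$) is not lowering. After positions $6,7$ (letters $1,5$, used or not) there is one hole in $\{1,2\}$ and one in $\{5,6\}$. So letter $2$ at position $8$, which needs a hole at $3$, is not lowering: $8\notin I_4$.

**Step B9: the contradiction.** Write $\theta=x'+x''$ with $x'\in\operatorname{conv}S_2$, $x''\in\operatorname{conv}S_4$.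

The points of $S_2$ used are supported in $\{1,3,6,7,8\}$ (letters $2,3,1,5,2$). Letter $5$ needs a particle at $5$, which cannot get there without letter $4$; so $x'_7=0$. Also $x'_9=0$. Suppose such a point has $x_6=1$, the move $1\to2$. Then site $2$ was vacated before, so $x_1=1$. If moreover $x_8=1$, a particle moves $2\to3$ at position $8$, so the particle that came to $3$ at position $1$ has left, and $x_3=1$. Thus $x_6=1$ implies $x_8\le x_3$.

The points of $S_4$ used are supported in $\{2,3,6,7,9\}$ (letters $4,3,1,5,4$). Letter $1$ needs a hole at $2$, which cannot get there without letter $2$; so $x''_6=0$. Also $x''_8=0$. Suppose such a point has $x_7=1$, the hole move $6\to5$. Then the hole at $5$ has left before, so $x_2=1$. If moreover $x_9=1$, a hole moves $5\to4$ at position $9$, so the hole that came to $4$ at position $2$ has left, and $x_3=1$. Thus $x_7=1$ implies $x_9\le x_3$.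

Since $\theta_6=1$ and $x''_6=0$, we have $x'_6=1$, so all points of $S_2$ used have $x_6=1$, and $x'_8\le x'_3$. Since $\theta_7=1$ and $x'_7=0$, all points of $S_4$ used have $x_7=1$, and $x''_9\le x''_3$. Therefore
$$2=\theta_8+\theta_9=x'_8+x''_9\le x'_3+x''_3=\theta_3=1,$$
a contradiction. Theorem B is proved. $\blacksquare$

## 8. The five reduced words for $IG(2,6)$

We return to $G=Sp_6$ and prove Theorem C.

**Step C1: the five words.** By Lemma 4 the reduced words of $w^{P_2}$ are the strictly lowering paths from $\varepsilon_1+\varepsilon_2$ to $-\varepsilon_1-\varepsilon_2$. The lowering moves are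
$$\varepsilon_1+\varepsilon_2\xrightarrow{2}\varepsilon_1+\varepsilon_3,\quad\varepsilon_1+\varepsilon_3\xrightarrow{1}\varepsilon_2+\varepsilon_3,\quad\varepsilon_1+\varepsilon_3\xrightarrow{3}\varepsilon_1-\varepsilon_3,\quad\varepsilon_2+\varepsilon_3\xrightarrow{3}\varepsilon_2-\varepsilon_3,\quad\varepsilon_1-\varepsilon_3\xrightarrow{1}\varepsilon_2-\varepsilon_3,$$
$$\varepsilon_1-\varepsilon_3\xrightarrow{2}\varepsilon_1-\varepsilon_2,\quad\varepsilon_2-\varepsilon_3\xrightarrow{2}\varepsilon_3-\varepsilon_2,\quad\varepsilon_1-\varepsilon_2\xrightarrow{1}\varepsilon_2-\varepsilon_1,\quad\varepsilon_2-\varepsilon_1\xrightarrow{2}\varepsilon_3-\varepsilon_1,\quad\varepsilon_3-\varepsilon_2\xrightarrow{1}\varepsilon_3-\varepsilon_1,$$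
$$\varepsilon_3-\varepsilon_2\xrightarrow{3}-\varepsilon_2-\varepsilon_3,\quad\varepsilon_3-\varepsilon_1\xrightarrow{3}-\varepsilon_1-\varepsilon_3,\quad-\varepsilon_2-\varepsilon_3\xrightarrow{1}-\varepsilon_1-\varepsilon_3,\quad-\varepsilon_1-\varepsilon_3\xrightarrow{2}-\varepsilon_1-\varepsilon_2 .$$
A path either uses $\varepsilon_2-\varepsilon_3\xrightarrow{2}\varepsilon_3-\varepsilon_2$, with two ways in and two ways out, or passes through $\varepsilon_1-\varepsilon_2$, which leaves one path. So the words are $2\,\{1,3\}\,2\,\{1,3\}\,2$ with each pair in either order, and $(2,3,2,1,2,3,2)$. For the last one the statement fails by Theorem A.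

**Step C2: the fourteen values for the other four words.** Label variables for $(2,1,3,2,1,3,2)$. The other three words interchange the commuting letters carrying $a_2,a_3$ and/or $a_5,a_6$; the polynomials stay the same with this labeling, only the lex order of the variables changes. One finds
$$yv_1=v_1+(a_2+a_5)v_2+[a_2a_4+(a_2+a_5)a_7]v_3+a_2a_4a_6v_4+a_2a_4a_6a_7v_5,$$
$$yv_2=v_2+(a_1+a_4+a_7)v_3+[a_1a_3+(a_1+a_4)a_6]v_4+\{a_1a_3a_4+a_7[a_1a_3+(a_1+a_4)a_6]\}v_5+a_1a_3a_4a_5v_6 .$$
For each of the four orders the leading monomials are: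

|form|$p_{12}$|$p_{13}$|$p_{14}$|$p_{15}$|$p_{16}$|$p_{23}$|$p_{24}$|
|-|-|-|-|-|-|-|-|
|leading|$1$|$a_1$|$a_1a_3$|$a_1a_3a_4$|$a_1a_3a_4a_5$|$a_1a_2$|$a_1a_2a_3$|

|form|$p_{25}$|$p_{26}$|$p_{35}$|$p_{36}$|$p_{45}$|$p_{46}$|$p_{56}$|
|-|-|-|-|-|-|-|-|
|leading|$a_1a_2a_3a_4$|$a_1a_2a_3a_4a_5$|$a_1a_2a_3a_4^2$|$a_1a_2a_3a_4^2a_5$|$a_1a_2a_3a_4^2a_6$|$a_1a_2a_3a_4^2a_5a_6$|$a_1a_2a_3a_4^2a_5a_6a_7$|

The forms $p_{12},\dots,p_{16}$ are read off from $yv_2$. Next,
$$p_{23}=a_1a_2+a_5(a_1+a_4),\qquad p_{24}=a_1a_2a_3+a_1a_2a_6+a_5p_{14},$$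
$$p_{25}=a_2(a_1a_3a_4+a_1a_3a_7+a_1a_6a_7)+a_5p_{15},\qquad p_{26}=(a_2+a_5)a_1a_3a_4a_5 .$$
In each of these the listed monomial wins in every order, because any other monomial with the same powers of $a_1,a_2,a_3$ has a smaller power of $a_4$ or $a_5$, and the rest have a smaller power of one of $a_1,a_2,a_3$ and no larger power of the others. In $p_{35}=[a_2a_4+(a_2+a_5)a_7]\,p_{15}-a_2a_4a_6a_7\,p_{13}$ the monomial $a_1a_2a_3a_4^2$ appears once; every other monomial has $a_1a_2a_3$ with $a_4$ to the power at most $1$, or lacks one of $a_1,a_2,a_3$ while having degree at most $1$ in each of them. In $p_{36}=[a_2a_4+(a_2+a_5)a_7]\,a_1a_3a_4a_5$ the first term wins. Finally $p_{45}=a_2a_4a_6(p_{15}-a_7p_{14})=a_1a_2a_3a_4^2a_6$, and $p_{46},p_{56}$ are monomials.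

These are $14$ distinct values, so by Lemma 2 they are all of $\nu(V_{\omega_2}^*\setminus0)$. In particular the tie of Step A4 is absent here: $p_{13}p_{36}$ and $p_{23}p_{35}$ have the different leading monomials $a_1^2a_2a_3a_4^2a_5$ and $a_1^2a_2^2a_3a_4^2$.

Put $\mathcal P=\mathcal P_{X,\omega_2,\mathbf s}$. Up to a permutation of coordinates, $\mathcal P$ is the convex hull of $0$, of $\{1\}\times M\times\{0\}$ and of $(1,1,1,2,1,1,1)$. Here $M\subset\mathbb R^5$, with coordinates $(g,h,r,m,n)=(x_2,\dots,x_6)$, consists of the twelve points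
$$00000,\,01000,\,01100,\,01110,\,10000,\,11000,\,11100,\,11110,\,11200,\,11210,\,11201,\,11211 .$$
The plan is to show that $\mathcal P$ is already as large as the dimensions $\dim V_{k\omega_2}$ allow, so that no new exponent outside $c\,\mathcal P$ can appear in degree $c$.

**Step C3: a polytope inside $\operatorname{conv}M$.** Let
$$R=\{g,h\le1;\ r\le2h;\ r\le g+h;\ m\le h;\ n\le g;\ m+n\le r;\ 2n\le r;\ \text{all coordinates}\ge0\}.$$
We claim $R\subseteq\operatorname{conv}M$. First let
$$K=\{(r,m,n)\ge0:\ r\le2,\ m\le1,\ 2n\le r,\ m+n\le r\}.$$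
Then $K=\operatorname{conv}\{000,110,200,210,201,211\}$. These six points lie in $K$. Conversely, the slice of $K$ at height $r$, in coordinates $(m,n)$, has for $0\le r\le1$ the vertices $(0,0),(r,0),(\frac r2,\frac r2),(0,\frac r2)$, and for $1\le r\le2$ the vertices $(0,0),(1,0),(1,r-1),(\frac r2,\frac r2),(0,\frac r2)$. Each lies on a segment between two of the six points: $(r,0,0)\in[000,200]$; $(r,r,0)\in[000,110]$; $(r,\frac r2,\frac r2)\in[000,211]$; $(r,0,\frac r2)\in[000,201]$; $(r,1,0)\in[110,210]$; $(r,1,r-1)\in[110,211]$. Prefixing $11$ to the six points gives points of $M$, so $\{(1,1)\}\times K\subset\operatorname{conv}M$.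

If $h\le g$, a point of $R$ has $(r,m,n)\in hK$, so it equals $(1-g)\cdot0+(g-h)(1,0,0,0,0)+h(1,1,k)$ with $k\in K$, and it lies in $\operatorname{conv}M$.

If $g\le h$, choose $\rho_1$ with
$$\max(0,\ m-g,\ r-2g)\ \le\ \rho_1\ \le\ \min(h-g,\ r-2n).$$
This is possible, because $0\le h-g$; $0\le r-2n$; $m-g\le h-g$; $m-g\le r-n-g\le r-2n$; $r-2g\le h-g$; and $r-2g\le r-2n$. Put $\rho_2=r-\rho_1\in[2n,2g]$, $\mu_1=\min(m,\rho_1)$ and $\mu_2=m-\mu_1$. If $\mu_2>0$, then $\mu_2=m-\rho_1\le g$ and $\mu_2+n=m+n-\rho_1\le\rho_2$; if $\mu_2=0$, then $\mu_2+n=n\le2n\le\rho_2$. So $(\rho_2,\mu_2,n)\in gK$. Also $0\le\mu_1\le\rho_1\le h-g$, so $(0,h-g,\rho_1,\mu_1,0)\in(h-g)\operatorname{conv}\{01000,01100,01110\}$. Hence our point is $(1-h)\cdot0$ plus a point of $(h-g)\operatorname{conv}\{01000,01100,01110\}$ plus a point of $g\,(\{(1,1)\}\times K)$. The weights add up to $1$, which proves the claim.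

**Step C4: the volume.** For $h\le g$ the constraints $r\le g+h$ and $n\le g$ follow from the others, so the section of $R$ at $(g,h)$ is $hK$. The slice of $K$ at height $r$ has area $\int_0^{r/2}(r-n)\,dn=\frac38r^2$ for $r\le1$, and $(r-1)+\int_{r-1}^{r/2}(r-n)\,dn=r-\frac12-\frac{r^2}8$ for $1\le r\le2$. So
$$\operatorname{vol}(K)=\int_0^1\tfrac38r^2\,dr+\int_1^2\Big(r-\tfrac12-\tfrac{r^2}8\Big)dr=\tfrac18+\tfrac{17}{24}=\tfrac56,$$
and this part of $R$ has volume $\int_0^1\frac56h^3(1-h)\,dh=\frac1{24}$.

For $g\le h$ we have $0\le n\le g$, $0\le m\le h$, and $r$ runs over $[\max(m+n,2n),\,g+h]$, since $g+h\le2h$ and both lower bounds are at most $g+h$. Using $\int_0^h\max(m,n)\,dm=\frac{h^2+n^2}2$ for $n\le h$, this part has volume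
$$\int_{g\le h}\int_0^g\!\!\int_0^h\big(g+h-n-\max(m,n)\big)\,dm\,dn=\int_{g\le h}\Big(\tfrac{g^2h}2+\tfrac{gh^2}2-\tfrac{g^3}6\Big)=\int_0^1\tfrac38h^4\,dh=\tfrac3{40}.$$
Together $\operatorname{vol}(R)=\frac1{24}+\frac3{40}=\frac{14}{120}$. The hull of $0$ and $\{1\}\times R\times\{0\}$ is a six-dimensional pyramid of height $1$ over $R$; adding the apex $(1,1,1,2,1,1,1)$, at height $x_7=1$, gives a seven-dimensional pyramid. Hence
$$\operatorname{vol}(\mathcal P)\ \ge\ \frac{14}{120}\cdot\frac16\cdot\frac17=\frac{14}{7!}.\tag{8}$$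

**Step C5: the dimensions.** Weyl's formula gives $\dim V_{k\omega_2}\sim k^7\prod\frac{\langle\omega_2,\alpha^\vee\rangle}{\langle\rho,\alpha^\vee\rangle}$ over the seven positive roots not orthogonal to $\omega_2=(1,1,0)$, with $\rho=(3,2,1)$. For $\varepsilon_1-\varepsilon_3,\ \varepsilon_1+\varepsilon_3,\ \varepsilon_2-\varepsilon_3,\ \varepsilon_2+\varepsilon_3,\ \varepsilon_1+\varepsilon_2,\ 2\varepsilon_1,\ 2\varepsilon_2$ the factors give
$$\tfrac12\cdot\tfrac14\cdot1\cdot\tfrac13\cdot\tfrac25\cdot\tfrac13\cdot\tfrac12=\tfrac1{360}=\tfrac{14}{7!}.\tag{9}$$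

**Step C6: no room for new exponents.** Let $A=\mathbb C[X]$ for the embedding by $\omega_2$. Its degree-$k$ part is $A_k=V_{k\omega_2}^*$: products of $k$ linear forms are the restrictions of linear forms on $V_{\omega_2}^{\otimes k}$ to the span of the vectors $(gv_{\omega_2})^{\otimes k}$, and this span is $V_{k\omega_2}$. Let $S=\{(k,\nu(f)):f\in A_k\setminus0\}$, a semigroup by Lemma 3, and let $S_k$ be its slice in degree $k$. By Lemma 2, $\#S_k=\dim V_{k\omega_2}$. The fourteen points $(1,\nu(p_I))$ generate $\mathbb Z\times\mathbb Z^7$ as a group: they contain $(1,0)$, and consecutive quotients of leading monomials give $a_1$, $a_1a_3/a_1$, $a_1a_3a_4/(a_1a_3)$, and so on through all seven variables.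

We use one elementary fact. Let $\Gamma$ be the semigroup generated by $g_i=(k_i,x_i)$, $i=1,\dots,N$, with $k_i\ge1$, generating $\mathbb Z\times\mathbb Z^7$ as a group, and let $\Delta'=\operatorname{conv}\{x_i/k_i\}$. Then
$$\liminf_k\ \#\Gamma_k/k^7\ \ge\ \operatorname{vol}(\Delta').\tag{10}$$
Proof: the cone $\{\sum t_ig_i:t_i\ge0\}$ is $\{(t,tx):t\ge0,\ x\in\Delta'\}$. A lattice point $u=\sum t_ig_i$ of it is $\sum\lfloor t_i\rfloor g_i$ plus a lattice point $b$ of the bounded set $\{\sum\tau_ig_i:0\le\tau_i<1\}$. There are finitely many such $b$, and each is an integer combination of the $g_i$. So for $D$ large and $s_0=D\sum g_i=(k_0,x_0)$ all vectors $s_0+b$ lie in $\Gamma$, hence so do all $s_0+u$. Therefore $\#\Gamma_k\ge\#\big((k-k_0)\Delta'\cap\mathbb Z^7\big)$, which is asymptotic to $k^7\operatorname{vol}(\Delta')$ if $\operatorname{vol}(\Delta')>0$; otherwise there is nothing to prove.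

Now let $x\in S_c$, and let $\Gamma\subseteq S$ be generated by the fourteen points of degree $1$ and $(c,x)$. Then $\Delta'=\operatorname{conv}(\mathcal P\cup\{x/c\})$, and (10), (9), (8) give
$$\operatorname{vol}(\Delta')\ \le\ \lim_k\frac{\dim V_{k\omega_2}}{k^7}=\frac{14}{7!}\ \le\ \operatorname{vol}(\mathcal P).$$
If $x/c\notin\mathcal P$, then $x/c$ is strictly separated from $\mathcal P$ by a hyperplane. The hull of $x/c$ and a small ball inside $\mathcal P$ contains an open set on the side of $x/c$, so $\operatorname{vol}(\Delta')>\operatorname{vol}(\mathcal P)$, a contradiction. So $x\in c\,\mathcal P$.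

(One can also quote the theorem of Kaveh–Khovanskii, *Newton–Okounkov bodies, semigroups of integral points, graded algebras and intersection theory*, Ann. of Math. 176 (2012): $\#S_k\sim k^7\operatorname{vol}(\Delta)$ for $\Delta=\overline{\operatorname{conv}}\bigcup_k\frac1kS_k$. The slices $\frac1kS_k$ are bounded, since each entry of a point of $S_k$ is at most its degree $|x|\le k\cdot\mathrm{ht}(\omega_2-w_0\omega_2)$. So $\operatorname{vol}(\Delta)=\frac{14}{7!}\le\operatorname{vol}(\mathcal P)$, and $\mathcal P\subseteq\Delta$ forces $\mathcal P=\Delta$.)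

**Step C7: conclusion.** By Step C6, $\mathcal P_{X,c\omega_2,\mathbf s}=\operatorname{conv}S_c\subseteq c\,\mathcal P$. Conversely $c\,\nu(p)=\nu(p^c)\in S_c$ for every $p\in V_{\omega_2}^*\setminus0$, so $c\,\mathcal P\subseteq\mathcal P_{X,c\omega_2,\mathbf s}$. Hence (1) holds for these four words with $\mathbf s_2=\mathbf s$ and $I_2=\{1,\dots,7\}$, and Theorem C is proved. $\blacksquare$
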